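\title{Homeomorphisms of closed surfaces that preserve quasicircles are quasiconformal}

\begin{abstract}
We show that a homeomorphism of a closed oriented surface of genus at least two that sends every essential quasicircle to a quasicircle is quasiconformal. No control on the constants of the image curves is assumed. It is enough to test the homeomorphism on curves in a single isotopy class that are smooth off one point, have a tangent line at that point, and satisfy the chord-arc condition there with constant tending to~$1$. This regularity cannot be improved to $C^1$: every such surface has a homeomorphism that is not quasiconformal and sends all $C^1$ embedded closed curves to quasicircles.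
\end{abstract}

\section{Introduction}\label{sec:intro}

A quasiconformal map distorts infinitesimal circles by a bounded amount. This is a condition at the points of the domain, with one constant for all of them. Such a map also acts on curves, and it preserves the class of quasicircles. We ask whether this action on curves, recorded without any constants, already forces quasiconformality.

\subsection*{The question and the results}

Let $S$ be a connected, closed, oriented surface of genus $g\ge 2$. Fix a smooth structure on $S$ and a smooth hyperbolic metric, and give $S$ the underlying conformal structure. A \emph{chart} is always a conformal chart $z:U\to\mathbb C$; it is \emph{centered} at $p$ if $z(p)=0$. Quasiconformal maps may preserve or reverse orientation; the definition is recalled in Section~\ref{sec:background}. We write $D(x,r)$ and $\overline D(x,r)$ for the open and closed discs in $\mathbb C$.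

A \emph{plane quasicircle} is a curve $\Gamma\subset\mathbb C$ that is the image of a round circle under a quasiconformal homeomorphism of $\hat{\mathbb C}$.

\begin{definition}\label{def:quasicircle}
Let $\gamma$ be a Jordan curve in a Riemann surface and let $q\in\gamma$. We say that $\gamma$ is a \emph{quasiarc at $q$} if some chart around $q$ maps some subarc of $\gamma$, containing $q$ in its interior, onto an arc of a plane quasicircle. The curve $\gamma$ is a \emph{quasicircle} if it is a quasiarc at each of its points. It is \emph{essential} if it is not nullhomotopic.
\end{definition}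

Allowing $\Gamma$ to pass through $\infty$ would not change this definition: choose $a\notin\Gamma$, shrink the chart so that its image omits $a$, and compose it with $v\mapsto 1/(v-a)$. The choice of hyperbolic metric does not matter either. The identity map between two smooth metrics on $S$ is bi-Lipschitz, hence quasiconformal, so the two metrics have the same quasiconformal maps and, by Lemma~\ref{lem:invariance} below, the same quasicircles.

The following question comes from the paper of Booth, Nolte and Verberne \cite{BNV}.

\begin{quote}
\emph{Let $\varphi:S\to S$ be a homeomorphism such that $\varphi(\gamma)$ is a quasicircle for every essential quasicircle $\gamma\subset S$. No bound is assumed on how irregular $\varphi(\gamma)$ may be in terms of how irregular $\gamma$ is. Must $\varphi$ be quasiconformal?}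
\end{quote}

The answer is yes.

\begin{theorem}\label{thm:A}
Let $\varphi:S\to S$ be a homeomorphism. If $\varphi(\gamma)$ is a quasicircle for every essential quasicircle $\gamma\subset S$, then $\varphi$ is quasiconformal.
\end{theorem}

The curves that the proof uses are much more regular than general quasicircles. A map $f$ between subsets of $\mathbb C$ is \emph{$L$-bi-Lipschitz} if $L^{-1}|u-v|\le|f(u)-f(v)|\le L|u-v|$ for all $u,v$.

\begin{definition}\label{def:test}
Let $\alpha$ be an isotopy class of smoothly embedded simple closed curves in $S$, essential or not. The family $\mathcal T_\alpha$ of \emph{test curves} consists of the Jordan curves $\gamma=\Psi(\gamma_0)$ such that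
\begin{itemize}
\item $\gamma_0\in\alpha$ is a $C^\infty$ embedded curve through some point $p$;
\item $\Psi:S\to S$ is a homeomorphism that is the identity outside a conformal coordinate disc about $p$, is isotopic to the identity, fixes $p$, and is a $C^\infty$ diffeomorphism off $p$;
\item in a chart centered at $p$ we have $\Psi(v)=v+o(|v|)$, and for every $\varepsilon>0$ the map $\Psi$ is $(1+\varepsilon)$-bi-Lipschitz on some neighborhood of $0$.
\end{itemize}
\end{definition}

A test curve is $C^\infty$ off $p$. It has a tangent line at $p$: if $s\mapsto\eta(s)$ is a regular parametrization of $\gamma_0$ in the chart with $\eta(0)=0$, then $\Psi(\eta(s))=\eta'(0)s+o(|s|)$. It satisfies the chord-arc condition near $p$ with constant tending to $1$: close enough to $p$, a subarc $I$ of $\gamma_0$ with endpoints $a,c$ has length at most $(1+\varepsilon)|a-c|$, so $\Psi(I)$ has length at most $(1+\varepsilon)^3|\Psi(a)-\Psi(c)|$.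

\begin{theorem}\label{thm:B}
Let $\varphi:S\to S$ be a homeomorphism and fix one class $\alpha$. The following are equivalent:
\begin{itemize}
\item[(i)] $\varphi$ is quasiconformal;
\item[(ii)] $\varphi$ sends every quasicircle to a quasicircle;
\item[(iii)] $\varphi$ sends every essential quasicircle to a quasicircle;
\item[(iv)] $\varphi$ sends every $\gamma\in\mathcal T_\alpha$ to a quasicircle.
\end{itemize}
In particular, each of these conditions for $\varphi$ implies the same condition for $\varphi^{-1}$.
\end{theorem}

A test curve is differentiable everywhere, but its tangent need not be continuous at $p$. This one defect cannot be removed. A \emph{$C^1$ embedded closed curve} is the image of an injective $C^1$ map from the circle with nowhere vanishing derivative.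

\begin{theorem}\label{thm:C}
On every $S$ there is a homeomorphism $\varphi$ that is not quasiconformal but sends every $C^1$ embedded closed curve, essential or not, to a quasicircle.
\end{theorem}

\subsection*{Which answer to expect}

There are two reasons to doubt Theorem~\ref{thm:A}. First, the hypothesis sees curves only as sets. The linear map $(x,y)\mapsto(x,y/K)$ sends lines to lines whatever $K$ is, so a perfectly straight curve registers no distortion. Second, the hypothesis has no constants, whereas quasiconformality is a uniform bound: a map can be bi-Lipschitz near every point other than $p$, with distortion growing as one approaches $p$. Theorem~\ref{thm:C} shows that for $C^1$ curves these doubts are justified.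

The reason to believe the theorem is that quasicircles tolerate infinitely many modifications near a point, provided that each modification has bounded distortion. As in the gliding hump proof of the uniform boundedness principle, one can hope to collect infinitely many places where $\varphi$ behaves worse and worse on a single curve.

To do so we need a way to see that a curve is \emph{not} a quasicircle. On a short arc of a quasicircle, read in a chart, there is a constant $C$ such that
\begin{equation}\label{eq:threepoint}
|b-a|\le C\,|c-a|\qquad\text{whenever $b$ lies between $a$ and $c$ on the arc}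
\end{equation}
(Lemma~\ref{lem:threepoint}). This \emph{three-point condition} says that the arc does not travel far and come back. So we look for triples of points that lie almost evenly on a line, and can therefore be threaded by a very regular curve, but whose images violate \eqref{eq:threepoint}.

\begin{definition}\label{def:straight}
A triple $(a,b,c)$ of distinct points of $\mathbb C$ is \emph{$\varepsilon$-straight} if $\bigl|b-\frac{a+c}2\bigr|\le\varepsilon|c-a|$. Its \emph{distortion} under an injective map $f$ is $|f(b)-f(a)|/|f(c)-f(a)|$.
\end{definition}

\begin{example}[a linear map]\label{ex:linear}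
Let $f(x,y)=(x,y/K)$ with $K>1$. The triple $a=(0,-1)$, $b=(2\varepsilon,0)$, $c=(0,1)$ is $\varepsilon$-straight. We have $|f(c)-f(a)|=2/K$ and $|f(b)-f(a)|\ge2\varepsilon$, so the distortion is at least $\varepsilon K$. With $\varepsilon=K^{-1/2}$, the triple straightens as $K\to\infty$ while its distortion tends to infinity. A slight bend, across the direction that is contracted most, registers what a line does not.
\end{example}

\begin{example}[the whole argument in one curve]\label{ex:cusp}
Let $f(x,y)=(x,y^3)$. This homeomorphism of $\mathbb C$ is not quasiconformal: it sends $(r,0)$ to distance $r$ and $(0,r)$ to distance $r^3$ from the origin. It sends the line $y=sx$ to the smooth curve $y=s^3x^3$ and the vertical axis to itself, so lines through $0$ detect nothing. Now take the parabola $x=y^2$ and on it the points $a_t=(t^2,-t)$, $b=(0,0)$, $c_t=(t^2,t)$. This triple is $(t/2)$-straight. Since $|f(b)-f(a_t)|\ge t^2$ and $|f(c_t)-f(a_t)|=2t^3$, its distortion is at least $1/(2t)$. Thus \eqref{eq:threepoint} fails on the image of the parabola near $0$, which is the cusp $x=|y|^{2/3}$.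
\end{example}

The proof of Theorems~\ref{thm:A} and~\ref{thm:B} repeats Example~\ref{ex:cusp} for an arbitrary homeomorphism. Section~\ref{sec:triples} extends Example~\ref{ex:linear} to maps with no differentiability: near a point of large dilatation there are arbitrarily small, nearly straight triples with large distortion. Section~\ref{sec:curve} threads a sequence of such triples, converging to a point $p$, onto one curve. In Example~\ref{ex:cusp} all triples are vertical and a smooth vertical curve passes through them. In general the direction of a triple has nothing to do with the direction in which the triples approach $p$, so the curve has to turn by a definite angle infinitely often. It does so along slow logarithmic spirals, which cost almost nothing in bi-Lipschitz terms but destroy continuity of the tangent. The example for Theorem~\ref{thm:C}, in Section~\ref{sec:C1}, makes the two directions perpendicular.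

\section{Quasiconformal maps and quasiarcs}\label{sec:background}

An orientation-preserving homeomorphism $f$ between plane domains is \emph{$K$-quasiconformal} if it has locally square-integrable distributional first derivatives and $|f_{\bar z}|\le\frac{K-1}{K+1}|f_z|$ almost everywhere. Then $f_z\ne0$ almost everywhere, and $\mu_f=f_{\bar z}/f_z$ is the \emph{Beltrami coefficient} of $f$; it satisfies $\|\mu_f\|_\infty<1$. An orientation-reversing $f$ is $K$-quasiconformal if $\bar f$ is. A homeomorphism between Riemann surfaces is $K$-quasiconformal if its expressions in charts are, and \emph{quasiconformal} if this holds for some $K<\infty$.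

For a homeomorphism $f$ between plane domains, the \emph{linear dilatation} at $x$ is
\[
H(x,f)=\limsup_{r\to0}\ \frac{\max_{|y-x|=r}|f(y)-f(x)|}{\min_{|y'-x|=r}|f(y')-f(x)|}\in[1,\infty].
\]
It measures how far the images of small circles about $x$ are from round. If $f$ is differentiable at $x$ with invertible derivative, $H(x,f)$ is the ratio of the larger singular value of the derivative to the smaller. We use the following standard facts.
\begin{itemize}
\item[(F1)] (Gehring) A homeomorphism $f$ between plane domains is quasiconformal if and only if $H(\cdot,f)$ is bounded \cite[Theorem~34.1]{Vaisala}. The bound is required at every point.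
\item[(F2)] Points are removable: if $f:G\to G'$ is a homeomorphism between plane domains, $q\in G$, and $f$ is $K$-quasiconformal on $G\setminus\{q\}$, then $f$ is $K$-quasiconformal \cite[Theorem~17.3]{Vaisala}, \cite[I.8.1]{LV}.
\item[(F3)] (Ahlfors) If $\Gamma\subset\mathbb C$ is a plane quasicircle, there is $C$ such that for all distinct $a,c\in\Gamma$ one of the two arcs of $\Gamma$ between $a$ and $c$ has diameter at most $C|a-c|$.
\item[(F4)] $K$-quasiconformality is a local property and is invariant under conformal changes of coordinate. Compositions and inverses of quasiconformal maps are quasiconformal.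
\item[(F5)] (Measurable Riemann mapping theorem) For every measurable $\mu$ on $\mathbb C$ with $\|\mu\|_\infty<1$ there is an orientation-preserving quasiconformal homeomorphism $\Phi$ of $\hat{\mathbb C}$ that fixes $\infty$ and has $\mu_\Phi=\mu$ almost everywhere. If two orientation-preserving quasiconformal maps $f,\Phi$ on the same domain have $\mu_f=\mu_\Phi$ almost everywhere, then $f\circ\Phi^{-1}$ is conformal.
\end{itemize}

An $L$-bi-Lipschitz homeomorphism between plane domains has $H\le L^2$, so it is quasiconformal by (F1). A bi-Lipschitz homeomorphism of $\mathbb C$ extends to $\hat{\mathbb C}$ by fixing $\infty$, and the extension is quasiconformal by (F2), applied in the coordinate $1/v$. A $C^1$ diffeomorphism $f$ is bi-Lipschitz on a small disc about each point $x$, because $f-Df(x)$ has arbitrarily small Lipschitz constant near $x$.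

We need two ways to recognize quasiarcs and one way to rule them out.

\begin{lemma}\label{lem:graphs}
The graph of a Lipschitz function $u$ on a compact interval is an arc of a plane quasicircle. Every $C^1$ embedded closed curve in $S$ is a quasicircle.
\end{lemma}

\begin{proof}
After a translation and a homothety, the interval is $[-1,1]$. The graph of $g(x)=2-\sqrt{4-x^2}$ over $[-1,1]$ is an arc of the circle $x^2+(y-2)^2=4$, and $|g'|\le1$ there. Extend $u-g$ to a Lipschitz function $k$ on $\mathbb R$, constant on each side of $[-1,1]$. The shear $(x,y)\mapsto(x,y+k(x))$ is Lipschitz, and so is its inverse, the shear by $-k$. It therefore sends the circle to a plane quasicircle, and it sends the graph of $g$ to the graph of $u$. For the second claim, rotate a chart at $q\in\gamma$ so that the tangent at $q$ is horizontal; a short subarc around $q$ is then the graph of a $C^1$ function.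
\end{proof}

A quasiconformal map given only near a point is not a homeomorphism of $\hat{\mathbb C}$, so it does not act directly on plane quasicircles. The freedom to choose the chart in Definition~\ref{def:quasicircle} removes this difficulty.

\begin{lemma}\label{lem:invariance}
Let $\varphi:X\to Y$ be a homeomorphism of Riemann surfaces, $\gamma\subset X$ a Jordan curve and $q\in\gamma$. If $\gamma$ is a quasiarc at $q$ and $\varphi$ is quasiconformal on a neighborhood of $q$, then $\varphi(\gamma)$ is a quasiarc at $\varphi(q)$.
\end{lemma}

\begin{proof}
Take a chart $z$ centered at $q$ and a subarc $\sigma$ around $q$ such that $z(\sigma)$ is an arc of a plane quasicircle $\Gamma$, and take a chart $w$ at $\varphi(q)$. If $\varphi$ reverses orientation near $q$, replace $z$ by $\bar z$ and $\Gamma$ by its complex conjugate, which is again a plane quasicircle. Then $f=w\circ\varphi\circ z^{-1}$ is an orientation-preserving quasiconformal map of some disc $D(0,\delta)$ onto a plane domain. By (F5) there is a quasiconformal homeomorphism $\Phi$ of $\hat{\mathbb C}$, fixing $\infty$, with Beltrami coefficient $\mu_f$ on $D(0,\delta)$ and $0$ elsewhere, and $h=f\circ\Phi^{-1}$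 is conformal on $\Phi(D(0,\delta))$. Hence $h^{-1}\circ w$ is a chart at $\varphi(q)$. Let $\sigma'\subset\sigma$ be a subarc around $q$ with $z(\sigma')\subset D(0,\delta)$. The new chart maps $\varphi(\sigma')$ onto $h^{-1}(f(z(\sigma')))=\Phi(z(\sigma'))$, an arc of $\Phi(\Gamma)$, and $\Phi(\Gamma)\subset\mathbb C$ is a plane quasicircle by (F4).
\end{proof}

\begin{lemma}\label{lem:testqc}
Every test curve $\gamma=\Psi(\gamma_0)\in\mathcal T_\alpha$ is a quasicircle homotopic to $\gamma_0$.
\end{lemma}

\begin{proof}
The curve $\gamma_0$ is a quasicircle by Lemma~\ref{lem:graphs}. In charts, $\Psi$ is bi-Lipschitz near $p$ by definition and near any other point because it is a diffeomorphism there. So $\Psi$ is quasiconformal near each point, and Lemma~\ref{lem:invariance} applies. The isotopy from $\Psi$ to the identity gives the homotopy.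
\end{proof}

Fact (F3) does not say which of the two arcs is the small one, and it holds in the chart supplied by Definition~\ref{def:quasicircle}, not in a chart of our choice. The next lemma settles both points.

\begin{lemma}\label{lem:threepoint}
Let $\beta\subset S$ be a Jordan curve that is a quasiarc at $q$, and let $w$ be any chart at $q$. There are a subarc $\sigma$ of $\beta$ in the domain of $w$, with $q$ in its interior, and a constant $C$ such that
\[
|w(b)-w(a)|\le C\,|w(c)-w(a)|
\]
whenever $a,b,c\in\sigma$ are distinct and $b$ lies between $a$ and $c$ on $\sigma$.
\end{lemma}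

\begin{proof}
There are a chart $z_1$ at $q$ and a subarc $\sigma_1$ around $q$ such that $z_1(\sigma_1)$ is an arc of a plane quasicircle $\Gamma$. Let $C_1$ be the constant of (F3). Choose a subarc $\sigma\subset\sigma_1$ around $q$ so short that $\operatorname{diam}z_1(\sigma)\le\operatorname{diam}(\Gamma\setminus z_1(\sigma))$. Given $a,c\in\sigma$, let $I\subset z_1(\sigma)$ be the arc between $z_1(a)$ and $z_1(c)$, and let $J$ be the other arc of $\Gamma$ between these points. Since $J\supset\Gamma\setminus z_1(\sigma)$,
\[
\operatorname{diam}I\le\operatorname{diam}z_1(\sigma)\le\operatorname{diam}(\Gamma\setminus z_1(\sigma))\le\operatorname{diam}J .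
\]
So $I$ is the smaller arc, and (F3) gives $\operatorname{diam}I\le C_1|z_1(c)-z_1(a)|$. As $z_1(a),z_1(b)\in I$, the inequality holds in the chart $z_1$. The transition map $w\circ z_1^{-1}$ is conformal, hence $L$-bi-Lipschitz on a small disc about $z_1(q)$ for some $L$. Shrink $\sigma$ into that disc and take $C=L^2C_1$.
\end{proof}

Conversely, by a theorem of Rickman \cite{Rickman}, a plane arc that satisfies the three-point condition is a subarc of a quasicircle. We do not use this, but it shows that triples of points are the only obstruction there is.

\section{Large dilatation distorts nearly straight triples}\label{sec:triples}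

In Example~\ref{ex:linear} we read the distorted triple off the derivative. A homeomorphism need not have a derivative, so we argue by contraposition: if all small $\varepsilon$-straight triples near $x$ have bounded distortion, then $H(x,f)$ is bounded. One triple $(a,b,c)$ compares $f(c)$ with the image of a point $b$ at about half the distance from $a$ and in almost the same direction. The dilatation compares points at the same distance and in arbitrary directions. We first change direction by spiraling inward, and then recover the lost distance by walking out along a radius.

For $\varepsilon\in(0,\frac12)$ and $C\ge1$ put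
\[
N=\Bigl\lceil\frac{\pi}{2\varepsilon}\Bigr\rceil,\qquad \kappa=2^{-N},\qquad M=\Bigl\lceil\frac{\log(1/\kappa)}{\log(1+\kappa)}\Bigr\rceil,\qquad H_0(\varepsilon,C)=C^N(1+C^N)^M .
\]

\begin{lemma}\label{lem:triples}
Let $\varepsilon\in(0,\frac12)$ and $C\ge1$. Let $f$ be a homeomorphism from a plane domain $G$ onto a plane domain, and let $x\in G$ satisfy $H(x,f)>H_0(\varepsilon,C)$. Then for every $s>0$ the set $D(x,s)\cap G$ contains an $\varepsilon$-straight triple whose distortion under $f$ is greater than $C$.
\end{lemma}

\begin{proof}
Suppose that for some $s>0$ no such triple exists. Decreasing $s$, we may assume $D(x,s)\subset G$. Thus every $\varepsilon$-straight triple in $D(x,s)$ has distortion at most $C$. We show that $H(x,f)\le H_0(\varepsilon,C)$.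

\emph{Spiraling in.} We claim that for $a\ne c$,
\begin{equation}\label{eq:spiral}
\overline D(a,|c-a|)\subset D(x,s),\quad |y-a|\le\kappa|c-a|\quad\Longrightarrow\quad|f(y)-f(a)|\le C^N|f(c)-f(a)|.
\end{equation}
Suppose first that $|y-a|=\kappa|c-a|$. Write $y-a=2^{-N}e^{iN\theta}(c-a)$ with $|N\theta|\le\pi$; then $|\theta|\le\pi/N\le2\varepsilon$. Put $c_k=a+2^{-k}e^{ik\theta}(c-a)$, so that $c_0=c$, $c_N=y$, and all $c_k$ lie in $\overline D(a,|c-a|)$. Since $c_{k+1}-a=\frac12e^{i\theta}(c_k-a)$,
\[
\Bigl|c_{k+1}-\frac{a+c_k}2\Bigr|=\tfrac12|e^{i\theta}-1|\,|c_k-a|\le\tfrac12|\theta|\,|c_k-a|\le\varepsilon|c_k-a| .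
\]
So $(a,c_{k+1},c_k)$ is $\varepsilon$-straight and $|f(c_{k+1})-f(a)|\le C|f(c_k)-f(a)|$. After $N$ steps we have the bound for $y$ on the circle $|y-a|=\kappa|c-a|$. It extends to the disc because $|f(\cdot)-f(a)|$ attains its maximum over the closed disc on the boundary: $f$ maps the open disc to an open set, and no point of an open set is farthest from $f(a)$.

\emph{Walking out.} Let $0<2r<s$ and $|y-x|=|y'-x|=r$. Put $u_0=x+\kappa(y-x)$. By \eqref{eq:spiral} with $a=x$ and $c=y'$,
\[
|f(u_0)-f(x)|\le C^N|f(y')-f(x)|.
\]
Given $u_i\ne y$ on the segment from $x$ to $y$, let $u_{i+1}$ be the point of the segment from $u_i$ to $y$ at distance $\min(\kappa|u_i-x|,|y-u_i|)$ from $u_i$. Apply \eqref{eq:spiral} with the base point moved to $a=u_i$ and with $c=x$; this is allowed because $\overline D(u_i,|x-u_i|)\subset\overline D(x,2r)\subset D(x,s)$. We get $|f(u_{i+1})-f(u_i)|\le C^N|f(x)-f(u_i)|$, hence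
\[
|f(u_{i+1})-f(x)|\le(1+C^N)\,|f(u_i)-f(x)|.
\]
Each step either reaches $y$ or multiplies $|u_i-x|$ by $1+\kappa$. Since $|u_0-x|=\kappa r$ and $\kappa(1+\kappa)^M\ge1$, we reach $y$ in at most $M$ steps. Therefore $|f(y)-f(x)|\le C^N(1+C^N)^M|f(y')-f(x)|$ for all $y,y'$ on the circle of radius $r$ about $x$ and all $r<s/2$, which is the required bound.
\end{proof}

The words ``for every $s$'' matter. Because $H(x,f)$ is a limit superior as $r\to0$, we may choose the size of the triple \emph{after} the point $x$ is fixed. The next section needs triples that are very small compared with their distance to the limit point $p$.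

\section{One curve through infinitely many distorted triples}\label{sec:curve}

\begin{proposition}\label{prop:main}
Let $\varphi:S\to S$ be a homeomorphism that is not quasiconformal, and let $\alpha$ be any isotopy class of smooth simple closed curves. Then there is $\gamma\in\mathcal T_\alpha$ such that $\varphi(\gamma)$ is not a quasicircle.
\end{proposition}

We build $\gamma$ not as a curve but as the image of a straight segment under a homeomorphism $\Psi$ of the plane. Then $\gamma$ is automatically embedded, and its regularity follows from bounds on $D\Psi$. The map $\Psi$ is assembled from diffeomorphisms supported in disjoint discs centered on the real axis, each of which moves three evenly spaced real points onto one triple.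

\subsection*{Moving three collinear points onto a triple}

A nearly straight triple near the center of a disc differs from three evenly spaced real points in three ways: it is slightly bent, it is slightly off center, and it points in an arbitrary direction. The first two defects are small, and adding a small bump function corrects them. The third is not small. To correct it we twist, rotating the circle of radius $\rho$ by the angle $\beta\,\theta(\rho)$, where $\theta$ decreases from $1$ at $\rho=\rho_0$ to $0$ at $\rho=\rho_1$. The twist shears by the amount $k(\rho)=\beta\rho\,\theta'(\rho)$, and $\int_{\rho_0}^{\rho_1}|k|\,d\rho/\rho=|\beta|$. So the shear can be made small exactly when $\log(\rho_1/\rho_0)$ is large, and $\theta$ should be a function of $\log\rho$. This explains the factor $e^{-n}$ below. For $n\ge1$ put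
\[
r_n=\frac{e^{-n}}{8n},\qquad L_n=\Bigl(1-\frac1{2n}\Bigr)^{-2}\Bigl(1+\frac{2\pi}n\Bigr).
\]
The sequence $L_n$ decreases to $1$.

\begin{lemma}\label{lem:steer}
Let $n\ge1$, and let $(a,b,c)$ be a $\frac1{16n}$-straight triple with midpoint $m=\frac{a+c}2$ and half-length $\ell=\frac12|c-a|$. Assume $|m|\le\frac1{32n}$ and $\ell<r_n$. Then there is a $C^\infty$ diffeomorphism $\psi$ of $\mathbb C$, equal to the identity outside $\overline D(0,\frac14)$, such that
\[
\psi(-\ell)=a,\quad\psi(0)=b,\quad\psi(\ell)=c,\qquad\|D\psi\|,\ \|D\psi^{-1}\|\le L_n,\qquad|\psi(v)-v|\le\frac1{2n}.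
\]
\end{lemma}

\begin{proof}
Write $\frac{c-a}2=\ell e^{i\beta}$ with $|\beta|\le\pi$. Straightness gives $|b-m|\le\frac{2\ell}{16n}=\frac{\ell}{8n}$. Fix a $C^\infty$ function $\chi:[0,\infty)\to[0,1]$ with $\chi=1$ on $[0,\frac18]$, $\chi=0$ on $[\frac14,\infty)$ and $|\chi'|\le16$, and a $C^\infty$ function $\Theta:\mathbb R\to[0,1]$ with $\Theta=0$ on $(-\infty,0]$, $\Theta=1$ on $[1,\infty)$ and $|\Theta'|\le2$.

\emph{The bend and the translation.} Define
\[
Q(v)=v+\chi\Bigl(\frac{|v|}{4\ell}\Bigr)e^{-i\beta}(b-m),\qquad T(v)=v+\chi(|v|)\,m .
\]
Both are smooth, because $\chi$ is constant near $0$. The map $Q$ is the identity for $|v|\ge\ell$, and $\|DQ-I\|\le\frac{16}{4\ell}\cdot\frac{\ell}{8n}=\frac1{2n}$. The map $T$ is the identity for $|v|\ge\frac14$, is the translation by $m$ for $|v|\le\frac18$, and $\|DT-I\|\le16|m|\le\frac1{2n}$. A smooth map $v\mapsto v+E(v)$ with $\|DE\|\le\lambda<1$ on $\mathbb C$ is a diffeomorphism of $\mathbb C$: for each $u$ the contraction $v\mapsto u-E(v)$ has exactly one fixed point, and the derivative $I+DE$ is invertible. The norms of $I+DE$ and of its inverse are at most $1+\lambda\le(1-\lambda)^{-1}$ and $(1-\lambda)^{-1}$.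 So $Q$ and $T$ are diffeomorphisms, and the derivatives of $Q^{\pm1}$ and $T^{\pm1}$ have norm at most $(1-\frac1{2n})^{-1}$.

\emph{The twist.} Define
\[
W(v)=v\,e^{i\beta\theta(|v|)},\qquad\theta(\rho)=\Theta\Bigl(\frac1n\log\frac1{8n\rho}\Bigr).
\]
Then $\theta=1$ for $\rho\le r_n$, $\theta=0$ for $\rho\ge\frac1{8n}$, and $|\rho\,\theta'(\rho)|\le\frac2n$. So $W$ is the rotation by $\beta$ on $\overline D(0,r_n)$ and the identity for $|v|\ge\frac1{8n}$. It is a smooth diffeomorphism, with inverse the twist by $-\beta$. In polar coordinates $W(\rho,\omega)=(\rho,\omega+\beta\theta(\rho))$, so in the orthonormal frames $(\partial_\rho,\rho^{-1}\partial_\omega)$ at $v$ and at $W(v)$,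
\[
DW=\begin{pmatrix}1&0\\k&1\end{pmatrix},\qquad (DW)^{-1}=\begin{pmatrix}1&0\\-k&1\end{pmatrix},\qquad|k|=|\beta\rho\,\theta'(\rho)|\le\frac{2\pi}n .
\]
Both matrices have norm at most $1+|k|\le1+\frac{2\pi}n$.

\emph{The composition.} Let $\psi=T\circ W\circ Q$. It is the identity outside $\overline D(0,\frac14)$, and the chain rule gives the bound $L_n$. The map $Q$ fixes $\pm\ell$ and sends $0$ to $e^{-i\beta}(b-m)$. These three points lie in $\overline D(0,r_n)$, where $W$ is the rotation by $\beta$; it sends them to $\pm\ell e^{i\beta}$ and $b-m$. These lie in $\overline D(0,\frac18)$, where $T$ is the translation by $m$; it sends them to $m+\ell e^{i\beta}=c$, $m-\ell e^{i\beta}=a$ and $b$. Finally, $Q$, $W$ and $T$ move points by at most $\frac\ell{8n}\le\frac1{64n}$, $\frac2{8n}$ and $\frac1{32n}$, and the sum is less than $\frac1{2n}$.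
\end{proof}

\subsection*{Proof of Proposition~\ref{prop:main}}

\emph{Step 1: the bad point.} We need points of large dilatation that converge to a point $p$ and are different from $p$, so that they can be placed in disjoint discs. For each $p\in S$ take charts $z$ centered at $p$ and $w$ centered at $\varphi(p)$, and let $f=w\circ\varphi\circ z^{-1}$, a homeomorphism from some disc $D(0,R_0)$ onto a plane domain. Suppose that for every $p$ the function $H(\cdot,f)$ is bounded on some punctured disc $D(0,\delta)\setminus\{0\}$. Then $f$ is quasiconformal on the punctured disc by (F1) and on $D(0,\delta)$ by (F2). Finitely many of these discs cover $S$, so $\varphi$ is locally $K$-quasiconformal with a single $K$, hence quasiconformal by (F4). This contradicts the hypothesis. So there is a point $p$ for which $H(\cdot,f)$ is unbounded on every punctured disc about $0$. Fix $p$, $z$, $w$ and $f$.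

For $j\ge1$ choose $x_j'$ with $0<|x_j'|<R_0/j$ and $H(x_j',f)>H_0(\frac1{16j},j)$. Along a subsequence $x_j'/|x_j'|$ converges. Rotating the chart $z$, which does not change dilatations, we make the limit equal to $1$.

\emph{Step 2: a curve in $\alpha$ that is straight at $p$.} We claim that there are a $C^\infty$ embedded curve $\gamma_0\in\alpha$ and $R\in(0,R_0)$ with
\[
z\bigl(\gamma_0\cap z^{-1}(D(0,R))\bigr)=(-R,R).
\]
Since $S$ is connected, a smooth ambient isotopy moves a representative of $\alpha$ to a curve through $p$. A twist $v\mapsto ve^{i\beta\theta(|v|)}$ supported in the chart, which is isotopic to the identity by letting $\beta$ decrease to $0$, makes the tangent at $p$ horizontal. A subarc around $p$ is now the graph of a smooth function $u$ with $u(0)=0$ and $|u'|\le1$, and the rest of the curve stays away from $p$. So for small $\delta<R_0/2$ the curve meets the square $[-\delta,\delta]^2$ exactly in the graph of $u$ over $[-\delta,\delta]$. Let $\eta:[-\delta,\delta]\to[0,1]$ be smooth, equal to $1$ on $[-\delta/2,\delta/2]$ and to $0$ near $\pm\delta$. Replacing the graph of $u$ by the graphs of $(1-s\eta)u$, $0\le s\le1$, which stay in the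 square, is an isotopy through smooth embedded curves. The final curve has the required property with $R=\delta/2$.

\emph{Step 3: the triples.} Choose a further subsequence $x_n=x'_{j_n}$, with $j_n\ge n$ and $t_n=|x_n|$, such that
\[
\tfrac54t_1<R,\qquad t_{n+1}\le\tfrac12t_n,\qquad|x_n-t_n|\le\frac{t_n}{64n}.
\]
This is possible because $|x'_j|\to0$ and $x'_j/|x'_j|\to1$ along the first subsequence. Apply Lemma~\ref{lem:triples} at $x_n$ with $\varepsilon=\frac1{16j_n}$, $C=j_n$ and $s_n=\frac14t_nr_n$. Since $j_n\ge n$, we obtain a $\frac1{16n}$-straight triple $(a_n,b_n,c_n)$ in $D(x_n,s_n)\cap D(0,R_0)$ with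
\begin{equation}\label{eq:distorted}
|f(b_n)-f(a_n)|>n\,|f(c_n)-f(a_n)|.
\end{equation}
Its half-length satisfies $\ell_n<s_n<t_nr_n$. Its midpoint $m_n$ lies in $D(x_n,s_n)$, so, using $e^{-n}<\frac12$,
\[
\frac{|m_n-t_n|}{t_n}\le\frac1{64n}+\frac{e^{-n}}{32n}\le\frac1{32n}.
\]
The similarity $A_n(v)=(v-t_n)/t_n$ preserves straightness and carries the triple to one that satisfies the hypotheses of Lemma~\ref{lem:steer}. Let $\psi_n$ be the diffeomorphism given by the lemma and put $\Psi_n=A_n^{-1}\circ\psi_n\circ A_n$. Then $\Psi_n$ is the identity outside $B_n=\overline D(t_n,\frac14t_n)$, the derivatives of $\Psi_n^{\pm1}$ have norm at most $L_n$, we have $|\Psi_n(v)-v|\le\frac{t_n}{2n}$, and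
\begin{equation}\label{eq:through}
\Psi_n(t_n-\ell_n)=a_n,\qquad\Psi_n(t_n)=b_n,\qquad\Psi_n(t_n+\ell_n)=c_n .
\end{equation}

\begin{figure}[ht]
\centering
\begin{tikzpicture}
\draw[thick] (-0.8,0) -- (1.5,0) (2.5,0) -- (3,0) (5,0) -- (6,0) (10,0) -- (10.6,0);
\foreach \t/\s in {8/1,4/0.5,2/0.25}{
\begin{scope}[shift={(\t,0)},scale=\s]
\draw[dashed] (0,0) circle (2);
\draw[thick] (-2,0) -- (-1.6,0) (1.6,0) -- (2,0);
\draw[thick] plot[domain=0:1,samples=30] ({90*\x*\x*(3-2*\x)}:{1.6*exp(-0.98*\x)});
\draw[thick] plot[domain=0:1,samples=30] ({180+90*\x*\x*(3-2*\x)}:{1.6*exp(-0.98*\x)});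
\draw[thick] (0,-0.6) -- (0,-0.4) .. controls (0,-0.2) and (0.12,-0.15) .. (0.12,0) .. controls (0.12,0.15) and (0,0.2) .. (0,0.4) -- (0,0.6);
\end{scope}}
\fill (0,0) circle (1.5pt) node[below] {$0$};
\fill (8,-0.4) circle (1.2pt) node[right] {$a_1$};
\fill (8.12,0) circle (1.2pt) node[right] {$b_1$};
\fill (8,0.4) circle (1.2pt) node[left] {$c_1$};
\node at (8,2.25) {$B_1$};
\node at (4,1.25) {$B_2$};
\node at (2,0.75) {$B_3$};
\end{tikzpicture}
\caption{The test curve near the bad point $0$, drawn schematically when all triples are vertical. The curve follows the real axis outside the disjoint discs $B_n$. Inside $B_n$ it spirals into the direction of the nearly straight triple $(a_n,b_n,c_n)$, passes through the three points in order, and spirals back. In the construction the spiral in $B_n$ lies within distance $t_n/(2n)$ of the axis and is spread over radii of ratio $e^n$.}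
\label{fig:curve}
\end{figure}

\emph{Step 4: the test curve.} Points of $B_n$ satisfy $\frac34t_n\le|v|\le\frac54t_n$, and $\frac54t_{n+1}\le\frac58t_n<\frac34t_n$. So the discs $B_n$ are pairwise disjoint, lie in $\overline D(0,\frac54t_1)\subset D(0,R)$, and accumulate only at $0$. Let $\Psi=\Psi_n$ on $B_n$ for each $n$, and let $\Psi$ be the identity elsewhere (Figure~\ref{fig:curve}). Each $\Psi_n$ maps $B_n$ onto itself, so $\Psi$ is a bijection of $\mathbb C$ whose inverse is assembled in the same way from the maps $\Psi_n^{-1}$. Near each point other than $0$, the map $\Psi$ agrees with some $\Psi_n$ or with the identity, so it is a $C^\infty$ diffeomorphism off $0$. Both $\Psi$ and $\Psi^{-1}$ are continuous at $0$, because the discs shrink to $0$.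

On $B_n$ we have $|\Psi(v)-v|\le\frac{t_n}{2n}\le\frac2{3n}|v|$, and a point close to $0$ can lie in $B_n$ only for large $n$. Hence $\Psi(v)=v+o(|v|)$.

For $N\ge2$ let $\Delta_N=D(0,\frac34t_{N-1})$. This disc contains $B_n$ for $n\ge N$ and misses $B_n$ for $n<N$. So $\Psi$ maps $\Delta_N$ onto itself, and the derivatives of $\Psi^{\pm1}$ have norm at most $L_N$ on $\Delta_N\setminus\{0\}$. If $u,v\in\Delta_N$ and the segment between them avoids $0$, integration along it gives $|\Psi^{\pm1}(u)-\Psi^{\pm1}(v)|\le L_N|u-v|$; such pairs are dense, so the inequality holds for all pairs by continuity. Thus $\Psi$ is $L_N$-bi-Lipschitz on $\Delta_N$, and $L_N\to1$.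

Transport $\Psi$ to $S$ by $z$ and extend it by the identity; call the result $\tilde\Psi$. It is isotopic to the identity by the Alexander trick: the maps $v\mapsto s\Psi(v/s)$, $0<s\le1$, are the identity outside $D(0,sR)$, so they tend to the identity as $s\to0$. All conditions of Definition~\ref{def:test} hold, and $\gamma=\tilde\Psi(\gamma_0)$ belongs to $\mathcal T_\alpha$.

\emph{Step 5: $\varphi(\gamma)$ is not a quasiarc at $\varphi(p)$.} Suppose that it is. Lemma~\ref{lem:threepoint}, applied to $\varphi(\gamma)$, $\varphi(p)$ and the chart $w$, gives an arc $\sigma$ and a constant $C$. By Step~2, the map $t\mapsto\varphi(z^{-1}(\Psi(t)))$, $t\in(-R,R)$, is a continuous injection into $\varphi(\gamma)$ that sends $0$ to $\varphi(p)$. Since $\sigma$ is a neighborhood of $\varphi(p)$ in $\varphi(\gamma)$, there is $\delta>0$ such that this map parametrizes a subarc of $\sigma$ for $t\in[-\delta,\delta]$. In the chart $w$ the parametrization is $t\mapsto f(\Psi(t))$. For large $n$ the points $t_n-\ell_n<t_n<t_n+\ell_n$ lie in $(0,\delta)$, and they lie in $B_n$. By \eqref{eq:through}, $f(b_n)$ lies between $f(a_n)$ and $f(c_n)$ on $w(\sigma)$, so $|f(b_n)-f(a_n)|\le C|f(c_n)-f(a_n)|$.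 For $n\ge C$ this contradicts \eqref{eq:distorted}. \qed

\section{Proofs of Theorems~\ref{thm:A} and~\ref{thm:B}}\label{sec:AB}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $\alpha$ be the class of a nonseparating smooth simple closed curve, which is essential. If $\varphi$ is not quasiconformal, Proposition~\ref{prop:main} gives $\gamma\in\mathcal T_\alpha$ such that $\varphi(\gamma)$ is not a quasicircle. By Lemma~\ref{lem:testqc}, $\gamma$ is an essential quasicircle.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Lemma~\ref{lem:invariance}, applied at each point of a quasicircle, gives (i)$\Rightarrow$(ii). The implication (ii)$\Rightarrow$(iii) is trivial, and (iii)$\Rightarrow$(i) is Theorem~\ref{thm:A}. Lemma~\ref{lem:testqc} gives (ii)$\Rightarrow$(iv), and (iv)$\Rightarrow$(i) is Proposition~\ref{prop:main}. The last assertion holds because, by (F4), condition (i) for $\varphi$ implies condition (i) for $\varphi^{-1}$.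
\end{proof}

\begin{remark}[the hypotheses on $S$]\label{rem:hyp}
The restriction to essential curves costs nothing, because the failure of quasiconformality is located at one point and every isotopy class has a representative through that point (Step~2). Apart from the choice of the hyperbolic metric, the genus is used only to find an essential simple closed curve. Compactness is used in Step~1, to pass from local constants to a single $K$, and the statement fails without it. On the cylinder $\mathbb C/\mathbb Z$ the diffeomorphism $(x,y)\mapsto(x,y+y^3)$ has dilatation $1+3y^2$, so it is not quasiconformal by (F1). It is quasiconformal near each point, so it sends quasicircles to quasicircles by Lemma~\ref{lem:invariance}.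
\end{remark}

\section{$C^1$ curves do not suffice}\label{sec:C1}

We now prove Theorem~\ref{thm:C}. We place small boxes along the positive real axis of a chart, shrinking to the center $p$, and let $\varphi$ act in the $n$th box like the map $(x,y)\mapsto(x,y/n)$ of Example~\ref{ex:linear}. The boxes are much smaller than their distance to $p$, so a $C^1$ curve through $p$ can meet infinitely many of them only if its tangent at $p$ is horizontal. Then it is a Lipschitz graph over the horizontal axis, and a Lipschitz map that preserves vertical lines sends such graphs to Lipschitz graphs, however strongly it contracts.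

\subsection*{The map}

For $n\ge1$ let $\lambda_n:[-1,1]\to[-1,1]$ be the odd function with $\lambda_n(y)=y/n$ on $[0,\frac12]$, affine on $[\frac12,1]$, and $\lambda_n(1)=1$. Its slopes are $\frac1n$ and $2-\frac1n$, and $|\lambda_n(y)-y|\le\frac12-\frac1{2n}\le\frac12$. To obtain a map that is the identity on the boundary of the square $[-1,1]^2$, we interpolate between $\lambda_n$ on the middle vertical line and the identity on the vertical sides:
\[
G_n(x,y)=(x,g_n(x,y)),\qquad g_n(x,y)=|x|\,y+(1-|x|)\,\lambda_n(y).
\]
We have $g_n(\pm1,y)=y$ and $g_n(x,\pm1)=\pm1$. For fixed $x$, the function $g_n(x,\cdot)$ is piecewise affine, and its slopes are convex combinations of $1$ and the slopes of $\lambda_n$, so they lie in $[\frac1n,2]$. For fixed $y$, the function $g_n(\cdot,y)=\lambda_n(y)+|x|(y-\lambda_n(y))$ is piecewise affine with slopes in $[-\frac12,\frac12]$.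

Let $P_n=\{|x-2^{-n}|\le8^{-n},\ |y|\le8^{-n}\}\subset D(0,1)$. The projections of these boxes to the horizontal axis are pairwise disjoint, because the centers of consecutive boxes are $2^{-n-1}$ apart and $2^{-n-1}>\frac98\,8^{-n}=8^{-n}+8^{-n-1}$. Define $F:\mathbb C\to\mathbb C$ by $F(2^{-n}+8^{-n}v)=2^{-n}+8^{-n}G_n(v)$ for $v\in[-1,1]^2$, and let $F$ be the identity outside the boxes. Write $F(x,y)=(x,F_2(x,y))$. Rescaling does not change slopes. A vertical line meets at most one box, so $F_2(x,\cdot)$ is a piecewise affine homeomorphism of $\mathbb R$ with slopes in $[\frac1n,2]$ if the line meets $P_n$, and the identity if it meets no box. On a horizontal line, $F_2(\cdot,y)$ equals $y$ outside the boxes and on their vertical sides. If $y\ne0$ the line meets finitely many boxes, so $F_2(\cdot,y)$ is continuous and piecewise affine with slopes in $[-\frac12,\frac12]$; if $y=0$ it vanishes identically. Hence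
\begin{equation}\label{eq:Lip}
|F_2(x,y)-F_2(x',y')|\le\tfrac12|x-x'|+2|y-y'|\qquad\text{on }\mathbb C .
\end{equation}
So $F$ is Lipschitz, and it is a bijection of each vertical line. It restricts to a continuous bijection of the compact disc $\overline D(0,1)$ and is the identity elsewhere, so it is a homeomorphism of $\mathbb C$.

Let $V_n$ be an open vertical strip that contains $P_n$ and meets no other box. For $(x,y),(x',y')\in V_n$, the lower bound on vertical slopes and \eqref{eq:Lip} give
\[
|y-y'|\le n\,|F_2(x,y)-F_2(x,y')|\le n\,|F_2(x,y)-F_2(x',y')|+\tfrac n2|x-x'| .
\]
So $F^{-1}$ is Lipschitz on $F(V_n)=V_n$, and $F$ is bi-Lipschitz on $V_n$.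

Take a chart $z=x+iy$ centered at a point $p\in S$ whose image contains $\overline D(0,2)$. Let $\varphi=z^{-1}\circ F\circ z$ on $z^{-1}(D(0,2))$, and let $\varphi$ be the identity elsewhere. This is a homeomorphism of $S$.

\subsection*{The map is not quasiconformal}

For $|y|\le\frac12$ we have $g_n(x,y)=\frac yn+(1-\frac1n)|x|y$, and the last term is $o(|(x,y)|)$ at the origin. So $G_n$ is differentiable at the origin with derivative $\operatorname{diag}(1,\frac1n)$, and $H(2^{-n},F)=n$. The dilatation is unbounded on $D(0,2)$, and $\varphi$ is not quasiconformal by (F1).

\subsection*{The images of $C^1$ curves}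

Let $\gamma$ be a $C^1$ embedded closed curve and $q\in\gamma$. By Lemma~\ref{lem:graphs}, $\gamma$ is a quasiarc at $q$. We show that $\varphi(\gamma)$ is a quasiarc at $\varphi(q)$.

\emph{Case $q\ne p$.} The union of the boxes and the point $0$ is compact. If $q$ lies in no box, then $\varphi$ is the identity near $q$. If $z(q)\in P_n$, then near $q$ the map $\varphi$ is given by the bi-Lipschitz map $F|_{V_n}$. In both situations $\varphi$ is quasiconformal near $q$, and Lemma~\ref{lem:invariance} applies.

\emph{Case $q=p$, tangent not horizontal.} There is $\kappa>0$ such that a subarc of $z(\gamma)$ around $0$ lies in the cone $|y|\ge\kappa|x|$. On $P_n$ we have $x\ge2^{-n}-8^{-n}\ge2^{-n-1}$ and $|y|\le8^{-n}$, so $|y|/|x|\le2\cdot4^{-n}$. Thus the cone misses $P_n$ for all large $n$, and a shorter subarc misses the finitely many remaining boxes as well. The map $\varphi$ fixes this subarc pointwise, so $\varphi(\gamma)$ and $\gamma$ share a subarc around $p$.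

\emph{Case $q=p$, tangent horizontal.} A subarc of $z(\gamma)$ around $0$ is a graph $y=u(x)$, $|x|\le\delta$, with $|u'|\le1$. Its image under $F$ is the graph of $U(x)=F_2(x,u(x))$, and \eqref{eq:Lip} gives $|U(x)-U(x')|\le\frac52|x-x'|$. By Lemma~\ref{lem:graphs} this graph is an arc of a plane quasicircle.

Hence $\varphi(\gamma)$ is a quasicircle, and Theorem~\ref{thm:C} is proved. \qed

\begin{remark}
The distorted triples of this map are visible. For $0<\ell\le\frac12$ and $0<\varepsilon\le 1$, the map $G_n$ agrees with $(x,y)\mapsto(x,y/n)$ at the points $(0,-\ell)$, $(2\varepsilon\ell,0)$, $(0,\ell)$, so this vertical $\varepsilon$-straight triple has distortion at least $\varepsilon n$, as in Example~\ref{ex:linear}. These triples approach $p$ horizontally, which is the situation of Figure~\ref{fig:curve}. By Proposition~\ref{prop:main} each family $\mathcal T_\alpha$ contains a curve whose image under $\varphi$ is not a quasicircle, and by Theorem~\ref{thm:C} no such curve is $C^1$.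
\end{remark}

\begin{thebibliography}{9}

\bibitem{BNV}
Katherine Williams Booth, Alexander Nolte, and Yvon Verberne,
\emph{Graphs of Quasicircles and Quasiconformal Homeomorphisms},
arXiv:2601.09892 (2026).

\bibitem{LV}
Lehto and Virtanen,
\emph{Quasiconformal mappings in the plane}.

\bibitem{Rickman}
Rickman,
\emph{Characterization of quasiconformal arcs},
Ann. Acad. Sci. Fenn. (1966).

\bibitem{Vaisala}
V\"ais\"al\"a,
\emph{Lectures on $n$-dimensional quasiconformal mappings}.

\end{thebibliography}
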